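# Extension-closed subcategories over a local ring: embedding dimension one as the limit

Throughout, rings are commutative and Noetherian, $(R,\mathfrak m)$ is a local ring with residue field $k=R/\mathfrak m$, and $\mathrm{mod}\,R$ is the category of finitely generated $R$-modules. We write $\operatorname{edim}R=\dim_k\mathfrak m/\mathfrak m^2$ for the embedding dimension.

## 1. The guess "Artinian with principal maximal ideal"

Take a finitely generated $R$-module $M$ and allow yourself two operations: pass to a direct summand, and form an extension of two modules that you already have. How many modules can you reach? Three outcomes are always conceivable: only $0$ (start with $M=0$), only the free modules (start with $M=R$), or everything. For which $R$ are these the only outcomes?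

The first guess comes from $\kappa[x]/(x^n)$, where the modules form a single chain of Jordan blocks and it seems easy to move along the chain. As soon as $\mathfrak m$ needs two generators, modules become complicated and one expects something to be unreachable. If $R$ is not Artinian, the finite length modules look like an obstruction. So we guess: the good rings are the Artinian local rings whose maximal ideal is principal. To test this we need precise words.

**Definition (extension-closed).** An *extension-closed subcategory* of $\mathrm{mod}\,R$ is a nonempty strict full subcategory $\mathcal X$ (strict means closed under isomorphism) that is closed under direct summands and under extensions: if $0\to L\to M\to N\to 0$ is exact and $L,N\in\mathcal X$, then $M\in\mathcal X$.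

Such an $\mathcal X$ contains $0$, which is a summand of any module, and is closed under finite direct sums, which are split extensions. We write $\mathcal E(M)$ for the smallest extension-closed subcategory containing $M$, that is, the intersection of all of them. For instance, $\mathcal E(k)$ is the category $\mathrm{fl}(R)$ of finite length modules: every finite length module is an iterated extension of copies of $k$, and $\mathrm{fl}(R)$ is closed under summands and extensions.

**Definition (trivial).** The *trivial* extension-closed subcategories of $\mathrm{mod}\,R$ are $\{0\}$, the finitely generated free modules, and $\mathrm{mod}\,R$.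

The free modules do form an extension-closed subcategory: an extension of free modules splits, and a summand of a finitely generated free module over a local ring is free.

**Definition (thick).** An extension-closed subcategory is *thick* if, whenever two terms of a short exact sequence of modules in the ambient abelian category ($\mathrm{mod}\,R$, later also $\mathrm{fl}(R)$) lie in it, so does the third.

For example, $\mathrm{fl}(R)$ is thick in $\mathrm{mod}\,R$. Over a discrete valuation ring $V$ with uniformizer $t$ the free modules are extension-closed but not thick, because of $0\to V\xrightarrow{t}V\to V/tV\to0$.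

**Definition (Artinian hypersurface).** An *Artinian hypersurface* is an Artinian local ring of embedding dimension at most $1$. Examples are fields, $\kappa[x]/(x^n)$ and $\mathbb Z/p^n$.

Now we test the guess.

*A field.* All modules are free, so there are two extension-closed subcategories, both trivial.

*The ring $R=\kappa[x]/(x^3)$.* Every finitely generated module is a direct sum of copies of $U_1=R/x$, $U_2=R/x^2$ and $U_3=R$. If $\mathcal X$ contains $U_1=k$, it contains everything. Suppose that it contains $U_2$. In $U_1\oplus R$ consider the submodule generated by $(1,x)$. It is killed by $x^2$ and not by $x$, so it is a copy of $U_2$. The quotient has length $4-2=2$ and is generated by the class of $(0,1)$, since $(1,0)\equiv-(0,x)$; so it is again $U_2$. Thus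
$$0\to U_2\to U_1\oplus R\to U_2\to0$$
is exact, and $U_1\in\mathcal X$ as a summand of an extension. So every $\mathcal X$ with a nonfree member is $\mathrm{mod}\,R$.

*A discrete valuation ring $V$.* Here $\mathrm{fl}(V)$ contains the nonfree module $k$ but not $V$, so it is nontrivial. The hypothesis "Artinian" is needed.

*The ring $R=\kappa[x,y]/(x,y)^2$*, with basis $1,x,y$. Let $\Lambda=\kappa[y]/(y^2)\subset R$ and let $\mathcal Y$ be the class of finitely generated $R$-modules that are free over $\Lambda$. Extensions of free $\Lambda$-modules split over $\Lambda$, and summands of finitely generated free $\Lambda$-modules are free, so $\mathcal Y$ is extension-closed. The module $F=R/xR$ has basis $1,y$ and is $\Lambda$-free of rank one, so $F\in\mathcal Y$. It is nonzero, and it is not $R$-free because $xF=0$ while $x\neq0$ in $R$. Finally $k\notin\mathcal Y$, since $yk=0$. So $\mathcal Y$ is nontrivial, and from $F$ we never reach $k$.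

The guess survives. It was stated as a conjecture in Ryo Takahashi, "When is there a nontrivial extension-closed subcategory?", arXiv:1101.0991 (2011), with the direction $(1)\Rightarrow(2)$ below being known. The conjecture is true, with no further assumption on $R$, and in a slightly sharper form.

**Theorem 1.** For a local ring $(R,\mathfrak m)$ the following are equivalent.

1. $R$ is an Artinian hypersurface.
2. $\mathrm{mod}\,R$ has only trivial extension-closed subcategories.
3. Every *thick* extension-closed subcategory of $\mathrm{mod}\,R$ is trivial.

A second theorem, in Section 5, asks the same question inside $\mathrm{fl}(R)$, where the first guess has to be corrected.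

## 2. Regular parameters, finite projective dimension, Cohen's theorem

These are the textbook facts that we use.

*Regular local rings.* A local ring $(S,\mathfrak n)$ of dimension $d$ is regular if $\mathfrak n$ is generated by $d$ elements, that is, if $\operatorname{edim}S=\dim S$; such $d$ elements form a regular system of parameters. Then $S$ is a domain. If $g_1,\dots,g_r$ is part of a regular system of parameters, then $g_1,\dots,g_r$ is an $S$-regular sequence and $S/(g_1,\dots,g_r)$ is regular of dimension $d-r$, hence a domain. A regular local ring of dimension $1$ is a discrete valuation ring: its nonzero ideals are the powers of its maximal ideal.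

*Regular sequences.* A regular sequence in the maximal ideal of a local ring may be permuted. If $y_1,\dots,y_r$ is an $A$-regular sequence in the maximal ideal of a local ring $A$, the Koszul complex on it is a minimal free resolution of $A/(y_1,\dots,y_r)$, so this module has projective dimension exactly $r$.

*Finite projective dimension.* Let $A$ be local with residue field $k$. A finitely generated $A$-module $M$ has $\operatorname{pd}_AM<\infty$ if and only if $\operatorname{Tor}_i^A(M,k)=0$ for all large $i$. The long exact sequence of $\operatorname{Tor}$ then shows that if two terms of a short exact sequence have finite projective dimension, so does the third. Additivity of $\operatorname{Tor}$ shows that summands inherit finite projective dimension.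

*Auslander–Buchsbaum–Serre.* $\operatorname{pd}_Ak<\infty$ if and only if $A$ is regular.

*Cohen's structure theorem.* A complete local ring $R$ is $S/I$ with $(S,\mathfrak n)$ complete regular local. If $I$ contains some $h\notin\mathfrak n^2$, then $h$ is part of a regular system of parameters, and we may replace $S$ by the regular ring $S/(h)$, whose dimension is smaller by one. After finitely many such replacements $I\subseteq\mathfrak n^2$. Then $\mathfrak m/\mathfrak m^2=\mathfrak n/(\mathfrak n^2+I)=\mathfrak n/\mathfrak n^2$, so $\dim S=\operatorname{edim}R$. We also use the form for regular rings: a complete regular local ring of dimension $d$ containing a field is isomorphic to $\kappa[[x_1,\dots,x_d]]$ with $\kappa\cong k$. An Artinian local ring is complete, because $\mathfrak m$ is nilpotent.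

## 3. Moving along the chain $B/x^i$, and $(1)\Rightarrow(2)$

The sequence found by hand over $\kappa[x]/(x^3)$ is a case of a general one.

**Lemma 3.** Let $B$ be a commutative ring, $x\in B$ a nonzerodivisor and $i\ge1$. Then
$$0\to B/x^iB\xrightarrow{\ a\mapsto(a,xa)\ }B/x^{i-1}B\oplus B/x^{i+1}B\xrightarrow{\ (a,b)\mapsto b-xa\ }B/x^iB\to0 \tag{1}$$
is exact.

*Proof.* The first map is well defined because $x^iB\subseteq x^{i-1}B$ and $x\cdot x^iB=x^{i+1}B$. The second is well defined because $x\cdot x^{i-1}B=x^iB$ and $x^{i+1}B\subseteq x^iB$. The composite is $a\mapsto xa-xa=0$. The second map is onto: take $a=0$.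

Injectivity of the first map: if $xa\in x^{i+1}B$, cancel the nonzerodivisor $x$ to get $a\in x^iB$.

Exactness in the middle: suppose $b-xa=x^ic$. Put $a'=a+x^{i-1}c$. Then $a'\equiv a$ modulo $x^{i-1}B$ and $xa'=xa+x^ic=b$, so $(a,b)$ is the image of $a'$. $\square$

**Proof of Theorem 1, $(1)\Rightarrow(2)$.** Let $R$ be an Artinian hypersurface. Write $R=S/I$ with $I\subseteq\mathfrak n^2$ and $\dim S=\operatorname{edim}R\le1$. If $\dim S=0$, then $S$ is a field and so is $R$; the claim is clear. If $\dim S=1$, then $S=B$ is a discrete valuation ring with uniformizer $x$. As $R$ has finite length and $B$ does not, $I\ne0$, so $I=x^nB$; and $n\ge2$ since $I\subseteq\mathfrak n^2$. By the structure of finitely generated modules over a principal ideal domain, every finitely generated $R$-module is a direct sum of modules $B/x^j$ with $1\le j\le n$.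

Let $\mathcal X$ be extension-closed. If every module in $\mathcal X$ is free, then $\mathcal X$ is $0$, or it contains a nonzero free module, hence its summand $R$, hence all finitely generated free modules. Otherwise $\mathcal X$ contains a nonfree module, which has a summand $B/x^i$ with $0<i<n$. All terms of (1) are then $R$-modules, since $i+1\le n$. So $\mathcal X$ contains $B/x^{i-1}$ and $B/x^{i+1}$. Repeat with each new index lying strictly between $0$ and $n$: we get $B/x^j\in\mathcal X$ for all $0\le j\le n$. So $\mathcal X=\mathrm{mod}\,R$. $\square$

The implication $(2)\Rightarrow(3)$ is clear. What remains is $(3)\Rightarrow(1)$: if $R$ is not an Artinian hypersurface, produce a nontrivial thick subcategory.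

## 4. From free over a subring to finite projective dimension over a hypersurface

### Modules free over $\kappa[z]$, and a ring that has none

The fourth test suggests a method. Let $R$ be Artinian containing its residue field $\kappa$, choose $0\ne z\in\mathfrak m$, let $\Lambda=\kappa[z]\subset R$, and take all $R$-modules that are free over $\Lambda$. As in Section 1 they form an extension-closed subcategory. It never contains $k$, because $zk=0$ while $z\ne0$ in $\Lambda$. The one thing left to find is a nonzero, non-$R$-free module in it. Here the method stops.

Let $R=\mathbb R[[x,y]]/(xy,\;x^2-y^2)$. Put $s=x^2=y^2$. Then $xs=xy^2=0$ and $ys=yx^2=0$. The ideal $(xy,x^2-y^2)$ contains all monomials of degree $3$, and in degree $2$ it contains just the span of $xy$ and $x^2-y^2$. So $R$ has basis $1,x,y,s$ over $\mathbb R$. A direct check shows that $\{r\in R: xr=yr=0\}=\mathbb Rs$: for $r=a+bx+cy+es$ we have $xr=ax+bs$ and $yr=ay+cs$.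

*Claim: for every nonzero $z\in\mathfrak m$, the only finitely generated $R$-module that is free over $\mathbb R[z]$ is $0$.* First, for any finitely generated $M$ we have
$$\dim M\ge4\dim sM. \tag{2}$$
Indeed, choose $m_1,\dots,m_a\in M$ such that $sm_1,\dots,sm_a$ is a basis of $sM$, and consider $R^a\to M$, $e_i\mapsto m_i$. If its kernel were nonzero, it would contain a nonzero element killed by $x$ and $y$ (take the last nonzero term among $\ker\supseteq\mathfrak m\ker\supseteq\mathfrak m^2\ker\supseteq\cdots$). Such an element has the form $(c_1s,\dots,c_as)$ with $c_i\in\mathbb R$, and $\sum c_ism_i=0$ forces all $c_i=0$, a contradiction. So $R^a$ embeds in $M$ and $\dim M\ge4a$.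

Now write $z=bx+cy+es$. Then $z^2=(b^2+c^2)s$. If $(b,c)\ne(0,0)$, then $z^2$ is a nonzero multiple of $s$ and $z^3=0$, so $\mathbb R[z]\cong\mathbb R[z]/(z^3)$. If $M$ is free of rank $n$ over it, then $\dim M=3n$ and $\dim sM=\dim z^2M=n$, and (2) gives $3n\ge4n$, so $n=0$. If $b=c=0$, then $z$ is a nonzero multiple of $s$ and $\mathbb R[z]\cong\mathbb R[z]/(z^2)$; freeness of rank $n$ gives $\dim M=2n$, $\dim sM=n$, and again $n=0$. This proves the claim.

Yet the module $F=R/xR=\mathbb R[y]/(y^2)$ still looks like the right candidate. On $F$ we have $y^2=0$, but in $R$ the element $y^2$ is not zero; it equals $x^2$ and dies on $F$ only because $x$ does. The relation that matters is $y^2-x^2=0$. So impose that relation and no other: $A=\mathbb R[[x,y]]/(y^2-x^2)$. This ring does not sit inside $R$; it maps *onto* $R$. Over $A$ the element $x$ is a nonzerodivisor, because $x$, $y^2-x^2$ is a regular sequence and may be permuted, and $A/xA=\mathbb R[[y]]/(y^2)=F$. So $\operatorname{pd}_AF=1$, while $\operatorname{pd}_Ak=\infty$ because $A$ is not regular. The idea is to replace "free over a subring" by "of finite projective dimension over a hypersurface that maps onto $R$".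

**Remark.** In the fourth test of Section 1 the two conditions agree. Let $\Lambda=\kappa[y]/(y^2)$ and $A=\kappa[[x,y]]/(y^2)=\Lambda[[x]]$, and let $M$ be a finite length $A$-module on which $\kappa$ acts with finite dimension (as for all modules over $\kappa[x,y]/(x,y)^2$). If $M\cong\Lambda^r$ over $\Lambda$, then $x$ acts by a nilpotent $\Lambda$-linear map $X$, and
$$0\to A^r\xrightarrow{\,x-X\,}A^r\xrightarrow{\ \sum v_ix^i\mapsto\sum X^iv_i\ }M\to0$$
is exact. The first map is injective because, for $X^N=0$, it divides $x^N-X^N=x^N$, and $x^N$ is injective on $A^r$. The kernel of the second map is the image of the first, because $\sum_i v_ix^i-\sum_i X^iv_i=(x-X)\sum_{i\ge1}\sum_{a+b=i-1}x^aX^bv_i$, where for each power of $x$ only finitely many summands are nonzero. So $\operatorname{pd}_AM<\infty$. Conversely, $A$ is flat over $\Lambda$ (a product of copies of $\Lambda$, with $\Lambda$ Noetherian), so if $\operatorname{pd}_AM<\infty$, then $\operatorname{Tor}^\Lambda_i(M,\kappa)=0$ for large $i$. As a $\Lambda$-module, $M\cong\Lambda^a\oplus\kappa^b$, and $\operatorname{Tor}_i^\Lambda(\kappa,\kappa)=\kappa$ for all $i\ge 0$; hence $b=0$.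

### Choosing $f$ in the ideal of relations

**Proposition 4.** Let $(S,\mathfrak n)$ be a regular local ring of dimension $d\ge2$ with residue field $k$, let $0\ne I\subseteq\mathfrak n^2$ be an ideal, and let $R=S/I$. Let $g_1,\dots,g_{d-1},t$ be a regular system of parameters of $S$ with $I\not\subseteq(g_1,\dots,g_{d-1})$. Then there are an integer $m\geq 2$ and an element $f\in I$ such that, with $A=S/(f)$ and
$$F=S/(f,g_1,\dots,g_{d-1}),$$
the following hold.

(a) $IF=0$, so $F$ is an $R$-module; in fact $F=R/(g_1,\dots,g_{d-1})R$, and $F$ has length $m$.

(b) $\operatorname{pd}_AF=d-1<\infty$.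

(c) $\operatorname{pd}_Ak=\infty$.

(d) $F$ is nonzero and not free over $R$.

*Proof.*

**Step 1: choosing $f$.** We want a single relation $f\in I$ that becomes, after killing $g_1,\dots,g_{d-1}$, as strong as all of $I$. Put $V=S/(g_1,\dots,g_{d-1})$, a discrete valuation ring with uniformizer $t$. By hypothesis $IV\ne0$, so $IV=t^mV$ for some finite $m$. As $I\subseteq\mathfrak n^2$ and $\mathfrak nV=tV$, we have $m\ge2$. The ideal $IV$ is the image of $I$ under the surjection $S\to V$, so it consists of images of elements of $I$. Hence we can choose $f\in I$ whose image in $V$ is a unit times $t^m$. Then $F\cong V/t^mV$, which has length $m$.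

**Step 2: (a).** This step makes sure that $F$ lives in $\mathrm{mod}\,R$. The image of $I$ in $V$ is $t^mV=fV$. So each element of $I$ differs from a multiple of $f$ by an element of $(g_1,\dots,g_{d-1})$, that is, $I\subseteq(f,g_1,\dots,g_{d-1})$. Thus $IF=0$. Since $f\in I$, we get $(f,g_1,\dots,g_{d-1})=I+(g_1,\dots,g_{d-1})$, so $F=R/(g_1,\dots,g_{d-1})R$.

**Step 3: (b).** This step puts $F$ into the subcategory to come. The sequence $g_1,\dots,g_{d-1},f$ is $S$-regular: the $g_i$ are part of a regular system of parameters, and $f$ is a nonzero nonunit in the domain $V$. Permute: $f,g_1,\dots,g_{d-1}$ is $S$-regular. Hence $g_1,\dots,g_{d-1}$ is $A$-regular, and the Koszul complex over $A$ gives $\operatorname{pd}_AF=d-1$.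

**Step 4: (c).** This step keeps $k$ out of the subcategory. We have $f\ne0$ because its image in $V$ is nonzero, and $f\in I\subseteq\mathfrak n^2$. So $\operatorname{edim}A=d$, while $\dim A=d-1$ since $f$ is a nonzero nonunit in the domain $S$. Thus $A$ is not regular, and $\operatorname{pd}_Ak=\infty$ by Auslander–Buchsbaum–Serre.

**Step 5: (d).** This step separates $F$ from the free modules. $F$ has length $m\ge2$, so it is nonzero. A nonzero free $R$-module has annihilator $0$ in $R$. But $F$ is killed by the image of $g_1$ in $R$ (here $d\ge2$ is used), and this image is nonzero because $g_1\notin\mathfrak n^2\supseteq I$. $\square$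

The choice of $f$ is delicate in both directions. In $I=(xy,x^2-y^2)$ with $g_1=x$, $t=y$, we have $IV=y^2V$. The choice $f=y^2-x^2$ is allowed. The choice $f=xy$ is not: its image in $V$ is zero, so $S/(f,g_1)=V$ is not an $R$-module. An element $f\in I$ of order larger than $m$ in $V$, such as $y^3$, fails too: $S/(f,g_1)=V/y^3V$ is not killed by $I$.

### The subcategory $\mathcal X_f$ and $(3)\Rightarrow(1)$

**Proof of Theorem 1, $(3)\Rightarrow(1)$.** Suppose that $R$ is not an Artinian hypersurface.

**Case A: $R$ is not Artinian.** We show that $\mathrm{fl}(R)$ is nontrivial. It is thick and extension-closed. It contains $k$, which is nonzero and not free, since a nonzero free module has infinite length. It does not contain $R$.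

**Case B: $R$ is Artinian with $d=\operatorname{edim}R\ge2$.** We place $R$ in the situation of Proposition 4. By Section 2, $R=S/I$ with $S$ regular local of dimension $d$ and $I\subseteq\mathfrak n^2$. As $R$ is Artinian, $\mathfrak n^N\subseteq I$ for some $N$. Let $g_1,\dots,g_{d-1},t$ be *any* regular system of parameters. Then $t^N\in I$, and $t^N$ is nonzero in $V=S/(g_1,\dots,g_{d-1})$. So $I\ne0$ and $I\not\subseteq(g_1,\dots,g_{d-1})$, and Proposition 4 applies. Since $f\in I$, every $R$-module is an $A$-module. Put
$$\mathcal X_f=\{M\in\mathrm{mod}\,R:\ \operatorname{pd}_AM<\infty\}. \tag{3}$$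
A short exact sequence of $R$-modules is one of $A$-modules. So by Section 2 the class $\mathcal X_f$ has the two-out-of-three property and is closed under direct summands: it is a thick extension-closed subcategory of $\mathrm{mod}\,R$. It contains the nonzero nonfree module $F$ by (a), (b), (d), so it is neither $0$ nor the free modules. It does not contain $k$ by (c), so it is not $\mathrm{mod}\,R$. Hence it is nontrivial, and Theorem 1 is proved. $\square$

**Explicit form of Case B.** Let $R$ be Artinian with $d=\operatorname{edim}R\ge2$, and let $g_1,\dots,g_{d-1}$ be any part of a minimal generating set of $\mathfrak m$. Then the nonfree module $F=R/(g_1,\dots,g_{d-1})$ satisfies $k\notin\mathcal E(F)$.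

*Proof.* Lift the $g_i$ to $S$. Since $\mathfrak n/\mathfrak n^2=\mathfrak m/\mathfrak m^2$, the lifts are linearly independent modulo $\mathfrak n^2$, so they extend to a regular system of parameters. Case B applies, with $F=R/(g_1,\dots,g_{d-1})$ by (a). Finally $\mathcal E(F)\subseteq\mathcal X_f\not\ni k$. $\square$

## 5. Finite length modules over arbitrary local rings

In Case A the subcategory $\mathrm{fl}(R)$ settled everything at once. It is natural to ask what happens inside it. When $R$ is Artinian, $\mathrm{mod}\,R=\mathrm{fl}(R)$. For general $R$, call an extension-closed subcategory of $\mathrm{fl}(R)$ *trivial* if it is $0$, or $\mathrm{fl}(R)$, or (only when $R$ is Artinian) the category of finitely generated free modules.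

Now the first guess "Artinian hypersurface" is too narrow. Over a discrete valuation ring with uniformizer $x$, a nonzero finite length module has a summand $R/x^i$ with $i\ge1$. Lemma 3 lets us descend from $R/x^i$ to $R/x=k$, and $\mathcal E(k)=\mathrm{fl}(R)$. So only trivial subcategories occur there. Over $S=\kappa[[x,y]]$ take the module $F=S/(x,y^2)$. Lemma 3 with $B=S/(x)$ gives an exact sequence
$$0\to F\to k\oplus S/(x,y^3)\to F\to0,$$
so over $S$ we do have $k\in\mathcal E(F)$. This is the very module that could not reach $k$ over $\kappa[x,y]/(x,y)^2$. There is no contradiction: $S/(x,y^3)$ is not a module over that quotient, so this extension is unavailable there.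

**Theorem 2.** Let $R$ be a local ring.

(i) If $R$ is not regular and $\operatorname{edim}R\ge2$, then $\mathrm{fl}(R)$ has a nontrivial thick extension-closed subcategory.

(ii) If $\operatorname{edim}R\le1$, or if $R$ is regular and contains a field, then all extension-closed subcategories of $\mathrm{fl}(R)$ are trivial.

Consequently, if $R$ contains a field, then $\mathrm{fl}(R)$ has only trivial extension-closed subcategories if and only if $R$ is regular or an Artinian hypersurface.

The consequence follows from (i) and (ii) once we note that if $\operatorname{edim}R\le1$ and $R$ is not Artinian, then $1\le\dim R\le\operatorname{edim}R\le1$, so $R$ is regular of dimension $1$. The only case that the theorem does not decide is that of regular rings of dimension $\ge2$ containing no field.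

**Reduction to complete rings.** A finite length $R$-module is killed by some $\mathfrak m^L$, and $R/\mathfrak m^L=\widehat R/\mathfrak m^L\widehat R$. So $\mathrm{fl}(R)=\mathrm{fl}(\widehat R)$, with the same morphisms and exact sequences. Regularity, $\operatorname{edim}$ and being Artinian are unchanged under completion, and if $R$ is Artinian then $\widehat R=R$. So from now on $R$ is complete.

### Parameters that do not swallow $I$: proof of (i)

Write $R=S/I$ with $S$ complete regular local of dimension $d=\operatorname{edim}R\ge2$ and $I\subseteq\mathfrak n^2$. Here $I\ne0$ because $R$ is not regular. To use Proposition 4 we need parameters with $I\not\subseteq(g_1,\dots,g_{d-1})$, and this is no longer automatic. For $R=\kappa[[x,y]]/(xy)$ the choice $g_1=x$ fails, since $xy\in(x)$. The choice $g_1=x-y$ works: in $V=S/(x-y)\cong\kappa[[y]]$ the element $xy$ becomes $y^2$. So perturb the parameters.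

**Step 1: good parameters exist.** We show that there is a regular system of parameters $g_1,\dots,g_{d-1},t$ with $I\not\subseteq(g_1,\dots,g_{d-1})$. Fix $0\ne h\in I$ and a regular system of parameters $x_1,\dots,x_d$. We construct
$$g_i=x_i-x_{i+1}^{j_i}\qquad(1\le i\le d-1)$$
one after another so that $h$ stays nonzero in $S_i=S/(g_1,\dots,g_i)$. Start with $S_0=S$. Suppose that $0\le i\le d-2$, that $S_i$ is regular of dimension $d-i\ge2$ with regular parameters the images of $x_{i+1},\dots,x_d$, and that $h\ne0$ in $S_i$. Write $u=x_{i+1}$ and $v=x_{i+2}$ in $S_i$. For each $j\ge1$ the elements $u-v^j,\,v,\,x_{i+3},\dots,x_d$ again generate the maximal ideal, so $u-v^j$ is part of a regular system of parameters. Hence $(u-v^j)$ is a prime of height one, and $S_i/(u-v^j)$ is regular of dimension $d-i-1$ with parameters the images of $x_{i+2},\dots,x_d$.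

These primes are pairwise distinct. If $(u-v^a)=(u-v^b)$ with $a<b$, this prime contains $(u-v^b)-(u-v^a)=v^a(1-v^{b-a})$. The second factor is a unit, so the prime contains $v$, hence $u$. But $(u,v)$ has height two, a contradiction.

A height-one prime containing the nonzero element $h$ of the domain $S_i$ is minimal over $(h)$, and there are only finitely many such primes. So $h\notin(u-v^j)$ for some $j$; take $j_{i+1}=j$. Then $h\ne0$ in $S_{i+1}$, and the induction continues until $S_{d-1}$, which has dimension $1$.

Put $t=x_d$. The ideal $(g_1,\dots,g_{d-1},x_d)$ contains $x_{d-1}=g_{d-1}+x_d^{j_{d-1}}$, then $x_{d-2}$, and so on down to $x_1$. So it is $\mathfrak n$, and $g_1,\dots,g_{d-1},t$ is a regular system of parameters with $h\notin(g_1,\dots,g_{d-1})$.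

**Step 2: the subcategory.** This step repeats (3) inside $\mathrm{fl}(R)$. Apply Proposition 4 to these parameters. The module $F$ has finite length $m$. Consider
$$\{M\in\mathrm{fl}(R):\ \operatorname{pd}_AM<\infty\}.$$
As before, it is closed under summands and has the two-out-of-three property, so it is thick and extension-closed in $\mathrm{fl}(R)$. It contains $F$, which is nonzero and not $R$-free, and it does not contain $k$. So it is nontrivial, which proves (i). $\square$

In the example $R=\kappa[[x,y]]/(xy)$ with $g_1=x-y$ one can take $f=xy$. Then $A=R$ and $F=R/(x-y)\cong\kappa[y]/(y^2)$, and the subcategory consists of the finite length $R$-modules of finite projective dimension.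

### Tensor products over the coefficient field: proof of (ii)

If $\operatorname{edim}R\le1$ and $R$ is Artinian, then $\mathrm{fl}(R)=\mathrm{mod}\,R$ and the claim is $(1)\Rightarrow(2)$ of Theorem 1. If $\operatorname{edim}R\le1$ and $R$ is not Artinian, then $R$ is a discrete valuation ring, and this was done before the statement of Theorem 2.

Now let $R$ be regular of dimension $d$ and contain a field. By Cohen, $R\cong S=\kappa[[x_1,\dots,x_d]]$ with $\kappa\cong k$; we also write $\kappa$ for the $S$-module $S/(x_1,\dots,x_d)$. Since $\mathcal E(\kappa)=\mathrm{fl}(S)$, it suffices to show that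
$$\kappa\in\mathcal E(M)\quad\text{for every }0\ne M\in\mathrm{fl}(S). \tag{4}$$

**Step 1: a tensor product that stays inside $\mathcal E(M)$.** This step gives us a large supply of modules in $\mathcal E(M)$. An object of $\mathrm{fl}(S)$ is the same thing as a finite-dimensional $\kappa$-vector space with commuting nilpotent operators $x_1,\dots,x_d$. Indeed, a finite length module has composition factors $\kappa$, so it is finite-dimensional, and it is killed by some $(x_1,\dots,x_d)^L$. Conversely, finitely many commuting nilpotent operators give a module over $\kappa[x_1,\dots,x_d]/(x_1,\dots,x_d)^L=S/(x_1,\dots,x_d)^LS$ for some $L$. Morphisms are the $\kappa$-linear maps commuting with the operators.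

For $M,N\in\mathrm{fl}(S)$ let $M\otimes N$ be $M\otimes_\kappa N$ with $x_i$ acting as $x_i\otimes1+1\otimes x_i$. These operators commute with each other, and each is a sum of two commuting nilpotent operators, hence nilpotent. So $M\otimes N\in\mathrm{fl}(S)$. The functor $M\otimes-$ is exact because $\kappa$ is a field, and $M\otimes\kappa=M$ because each $x_i$ acts as $0$ on $\kappa$. We claim
$$M\otimes N\in\mathcal E(M)\quad\text{for all }N\in\mathrm{fl}(S). \tag{5}$$
Induct on the length of $N$; the case $N=0$ is clear. If $N\ne0$, it has a submodule isomorphic to $\kappa$, and from $0\to\kappa\to N\to N'\to0$ we get the exact sequence $0\to M\to M\otimes N\to M\otimes N'\to0$, whose outer terms lie in $\mathcal E(M)$.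

So (4) follows as soon as some $M\otimes N$ has $\kappa$ as a summand. The natural choice is $N$ dual to $M$.

**Step 2: characteristic $0$.** Here we split $\kappa$ off $M\otimes M^*$ by means of the identity and the trace. Let $M^*=\operatorname{Hom}_\kappa(M,\kappa)$ with $(x_i\varphi)(v)=-\varphi(x_iv)$; these operators commute and are nilpotent.

The evaluation $M\otimes M^*\to\kappa$, $v\otimes\varphi\mapsto\varphi(v)$, is $S$-linear: $x_i(v\otimes\varphi)=x_iv\otimes\varphi+v\otimes x_i\varphi$ is sent to $\varphi(x_iv)-\varphi(x_iv)=0$, and $x_i$ acts as $0$ on $\kappa$.

Identify $v\otimes\varphi$ with the endomorphism $w\mapsto\varphi(w)v$, so that $M\otimes M^*\cong\operatorname{End}_\kappa(M)$. Then $x_i(v\otimes\varphi)$ is $w\mapsto\varphi(w)x_iv-\varphi(x_iw)v$, so $x_i$ acts as the commutator with $x_i$. It kills $\mathrm{id}_M$, so $\kappa\to M\otimes M^*$, $1\mapsto\mathrm{id}_M$, is $S$-linear.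

Evaluation corresponds to the trace, so the composite $\kappa\to M\otimes M^*\to\kappa$ is multiplication by $\dim_\kappa M$. This is nonzero in $\kappa$, so $\kappa$ is a direct summand of $M\otimes M^*$, which lies in $\mathcal E(M)$ by (5). This proves (4) in characteristic $0$.

In characteristic $p$ this argument works word for word when $p\nmid\dim_\kappa M$, and it stops exactly when $p$ divides $\dim_\kappa M$: the composite is then zero. In exchange, characteristic $p$ offers the identity $(a+b)^q=a^q+b^q$ for commuting operators and $q=p^e$.

**Step 3: characteristic $p>0$, reaching a truncated polynomial ring.** The purpose is to put one explicit module into $\mathcal E(M)$. Choose $q=p^e$ with $x_i^qM=0$ for all $i$, and put $K=S/(x_1^q,\dots,x_d^q)$. On $M\otimes K$ we have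
$$(x_i\otimes1+1\otimes x_i)^q=x_i^q\otimes1+1\otimes x_i^q=0,$$
so $M\otimes K$ is a $K$-module. We show that it is free. Let $M_0$ be the underlying vector space of $M$. Then $M_0\otimes_\kappa K$, with $K$ acting on the second factor only, is a free $K$-module on a basis of $M_0$. Define the $K$-linear map
$$\theta:M_0\otimes_\kappa K\to M\otimes K,\qquad \theta(v\otimes a)=a\cdot(v\otimes1).$$
The monomials $x^\alpha$ with $0\le\alpha_i<q$ form a basis of $K$. Expanding $\prod_i(x_i\otimes1+1\otimes x_i)^{\alpha_i}$ gives
$$\theta(v\otimes x^\alpha)=\sum_{\beta\le\alpha}\Bigl(\prod_i\tbinom{\alpha_i}{\beta_i}\Bigr)\,x^{\alpha-\beta}v\otimes x^\beta=v\otimes x^\alpha+\bigl(\text{terms in }M\otimes x^{\beta}\text{ with }|\beta|<|\alpha|\bigr).$$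
So, with respect to the filtration by the degree of the monomial in the second factor, $\theta$ is unitriangular, hence bijective. Therefore
$$M\otimes K\cong K^{\dim_\kappa M}. \tag{6}$$
As $M\ne0$, the module $K$ is a summand of $M\otimes K$, and (5) gives $K\in\mathcal E(M)$.

Formula (6) also shows that the trace argument has a real limit. For $d\ge1$ take $M=K$. Then $x_i^qK^*=0$, so (6) applied to $K^*$ gives that $K\otimes K^*\cong K^*\otimes K$ is a free $K$-module. Its summands are projective, hence free over the local ring $K$, and $\kappa$ is not free since $\dim_\kappa K=q^d>1$. So $\kappa$ is not a summand of $K\otimes K^*$.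

**Step 4: from $K$ down to $\kappa$.** This step lowers the exponents $q$ to $1$, one variable at a time. Apply Lemma 3 with $B=S/(x_2^q,\dots,x_d^q)$ and $x=x_1$. This $x$ is a nonzerodivisor on $B$ because $x_2^q,\dots,x_d^q,x_1$ is an $S$-regular sequence. All terms in (1) with $i\geq 1$ are finite length $S$-modules. From $B/x_1^q=K\in\mathcal E(M)$, the sequence (1) with $i=q$ puts $B/x_1^{q-1}$ into $\mathcal E(M)$ as a summand of an extension. Continuing with $i=q-1,\dots,2$ we reach
$$S/(x_1,x_2^q,\dots,x_d^q)\in\mathcal E(M).$$
Next take $B=S/(x_1,x_3^q,\dots,x_d^q)$ and $x=x_2$, which is a nonzerodivisor on $B$ for the same reason. We get $S/(x_1,x_2,x_3^q,\dots,x_d^q)\in\mathcal E(M)$. After all $d$ variables we have $\kappa=S/(x_1,\dots,x_d)\in\mathcal E(M)$. This is (4) in characteristic $p$, and Theorem 2 is proved. $\square$
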